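\title{Nonzero T1 degrees with meet zero}

\begin{abstract}
The T1 degrees are the degrees of partial functions used as oracles that may be queried only inside their domains. If two Turing degrees have meet $\mathbf 0$ in the T1 degrees, then one of them is $\mathbf 0$. We show that this fails for two arbitrary T1 degrees, and that above every T1 degree $\mathbf h$ there is a copy of the meet-semilattice $(\mathcal P(\mathbb N),\cap)$ with least element $\mathbf h$. We also show that the implication survives when only one of the two degrees is a Turing degree, so both members of a counterexample are non-Turing.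
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{T1 oracle} is a partial function from $\mathbb N$ to $\mathbb N$. Let $\Phi$ be an oracle Turing machine and $g$ a T1 oracle. In the computation $\Phi^g(n)$, a query $x\in\operatorname{dom}g$ receives the answer $g(x)$, and a query $x\notin\operatorname{dom}g$ is never answered; the machine has no way of testing beforehand whether $x\in\operatorname{dom}g$. The computation is \emph{legal} if it halts and queries only elements of $\operatorname{dom}g$. We write $f\preceq g$, and say that $f\preceq g$ \emph{via} $\Phi$, if for every $n\in\operatorname{dom}f$ the computation $\Phi^g(n)$ is legal with output $f(n)$. Nothing is required of $\Phi^g(n)$ for $n\notin\operatorname{dom}f$. The relation $\preceq$ is a preorder; we write $\equiv$ for the associated equivalence relation. Its classes, ordered by $\preceq$, are the \emph{T1 degrees}, and $\mathbf f$ denotes the degree of $f$.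

The least degree $\mathbf 0$ consists of the oracles $f$ that agree on $\operatorname{dom}f$ with some partial computable function. For total $f$ and $g$ the relation $f\preceq g$ is Turing reducibility, so the Turing degrees sit inside the T1 degrees as the degrees that contain a total function. Any two T1 degrees have a least upper bound $\mathbf f\vee\mathbf g$ and a greatest lower bound $\mathbf f\wedge\mathbf g$ (Section~\ref{sec:basics}). The symbol $\wedge$ always denotes the meet in the T1 degrees, even when $\mathbf f$ and $\mathbf g$ are Turing degrees. Thus $\mathbf f\wedge\mathbf g=\mathbf 0$ means that every \emph{partial} function $m$ with $m\preceq f$ and $m\preceq g$ agrees on its domain with a partial computable function.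

It is known that if $\mathbf f$ and $\mathbf g$ are Turing degrees with $\mathbf f\wedge\mathbf g=\mathbf 0$, then $\mathbf f=\mathbf 0$ or $\mathbf g=\mathbf 0$. The following problem comes from the paper of Abou Samra and Madore~\cite{ASM}.

\begin{quote}
\emph{Does $\mathbf f\wedge\mathbf g=\mathbf 0$ imply $\mathbf f=\mathbf 0$ or $\mathbf g=\mathbf 0$ for arbitrary T1 degrees $\mathbf f$ and $\mathbf g$?}
\end{quote}

There is a good reason to guess yes: partial common lower bounds are cheap. Let $p,q$ be $\{0,1\}$-valued T1 oracles. The function that sends a pair $(a,b)\in\operatorname{dom}p\times\operatorname{dom}q$ to $p(a)$ when $p(a)=q(b)$, and is undefined otherwise, is below $p$ and below $q$. So is the function that sends $(a,b)$ to $p(a)$ when $p(a)=1-q(b)$. Every pair $(a,b)$ lies in the domain of one of the two. If $\mathbf p\wedge\mathbf q=\mathbf 0$, both functions extend to partial computable ones, and this construction makes no use of totality.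

The guess overlooks a second feature of partial oracles: an input can carry information. For any total $t$, however complicated, the function with domain $\{(n,t(n)):n\in\mathbb N\}$ that sends $(n,t(n))$ to $t(n)$ is in $\mathbf 0$, because it agrees with a projection. The degree of $f$ measures how hard it is to find $f(n)$ \emph{once an element $n$ of the domain has been handed to us}, and the element $n$ may be worth more than any answer of the oracle. Our counterexample writes the values of each oracle into the domain of the other.

\begin{theorem}\label{thm:pair}
There are T1 oracles $f$ and $g$, neither of them in $\mathbf 0$, with $\mathbf f\wedge\mathbf g=\mathbf 0$.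
\end{theorem}

The same construction works over every base degree and for many oracles at once. In the next statement $0'$ is the characteristic function of the halting set, and \emph{computable} means total computable.

\begin{theorem}\label{thm:powerset}
Let $h$ be any T1 oracle. There are T1 oracles $h_S$ $(S\subseteq\mathbb N)$ such that
\begin{enumerate}
\item[(1)] $\mathbf h_\emptyset=\mathbf h$;
\item[(2)] $\mathbf h_S\wedge\mathbf h_T=\mathbf h_{S\cap T}$ for all $S,T\subseteq\mathbb N$;
\item[(3)] $h_S\preceq h_T$ if and only if $S\subseteq T$;
\item[(4)] $\mathbf h_S\vee\mathbf h_T=\mathbf h_{S\cup T}$ if $S$ and $T$ are computable.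
\end{enumerate}
In particular, every T1 degree $\mathbf h$ is the meet of two T1 degrees strictly above it, and $(\mathcal P(\mathbb N),\cap)$ embeds as a meet-semilattice in the T1 degrees with least element $\mathbf h$. If $h$ is computable, then $h_S\preceq 0'$ for all $S$.
\end{theorem}

The failure is sharp: one Turing degree in the pair restores the implication.

\begin{theorem}\label{thm:total}
Let $f$ and $h$ be total, let $g$ be an arbitrary T1 oracle, and suppose $\mathbf f\wedge\mathbf g=\mathbf h$. Then $\mathbf f=\mathbf h$ or $\mathbf g=\mathbf h$. In particular, if $\mathbf f$ is a Turing degree, $\mathbf g$ is any T1 degree and $\mathbf f\wedge\mathbf g=\mathbf 0$, then $\mathbf f=\mathbf 0$ or $\mathbf g=\mathbf 0$.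
\end{theorem}

This contains the known result for two Turing degrees, which is not used in the proof.

\begin{corollary}\label{cor:nontotal}
Let $f,g$ be T1 oracles with $\mathbf f\neq\mathbf 0$, $\mathbf g\neq\mathbf 0$ and $\mathbf f\wedge\mathbf g=\mathbf 0$. Then every total function $t$ with $t\preceq f$ or $t\preceq g$ is computable. In particular, neither $\mathbf f$ nor $\mathbf g$ is a Turing degree, and neither $\operatorname{dom}f$ nor $\operatorname{dom}g$ is computably enumerable.
\end{corollary}

Both directions turn on one question: given $a\in\operatorname{dom}f$ and $b\in\operatorname{dom}g$, what can be computed about the pair of values $(f(a),g(b))$? If one of the two values can always be computed, the meet is $\mathbf 0$ (Lemma~\ref{lem:simulation}); this gives Theorems~\ref{thm:pair} and~\ref{thm:powerset}. If the meet is $\mathbf 0$ and the oracles are $\{0,1\}$-valued, one of the four possible pairs can always be excluded (Lemma~\ref{lem:excluded}); this gives Theorem~\ref{thm:total}.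

\section{Coding, joins and meets}\label{sec:basics}

We fix a computable bijection $\langle\cdot,\cdot\rangle\colon\mathbb N^2\to\mathbb N$, put $\langle x,y,z\rangle=\langle x,\langle y,z\rangle\rangle$, and identify finite lists of pairs of numbers with numbers through another computable bijection. All decodings are computable. We say that $x=\langle k,i,L\rangle$ \emph{lists} $y$ if some pair in the list $L$ has first entry $y$; the second entry of the first such pair is the \emph{listed value}. Whether $x$ lists $y$ is decidable, and the listed value is computable from $x$ and $y$.

Let $\varphi_0,\varphi_1,\dots$ and $\Phi_0,\Phi_1,\dots$ be the standard enumerations of the partial computable functions and of the oracle machines; a universal machine simulates $\Phi_i$ given $i$, making the same queries. The halting set is $\{i:\varphi_i(i)\text{ halts}\}$. A set is \emph{computably enumerable} (c.e.) if it is the domain of a partial computable function. We use two standard facts: a nonempty c.e.\ set is the range of a computable function, and membership in a c.e.\ set is decidable with oracle $0'$.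

Four elementary properties of $\preceq$ are used throughout.
\begin{itemize}
\item \emph{Restriction.} If $f$ is a restriction of $g$, then $f\preceq g$: query the input.
\item \emph{Transitivity.} If $f\preceq g$ via $\Phi$ and $g\preceq k$ via $\Psi$, simulate $\Phi(n)$ and answer each query $x$ by $\Psi^k(x)$. For $n\in\operatorname{dom}f$ every such $x$ is in $\operatorname{dom}g$, so $\Psi^k(x)$ is legal with output $g(x)$.
\item \emph{Least degree.} Let $\emptyset$ denote the nowhere defined function. A legal computation with oracle $\emptyset$ makes no query. Hence $f\preceq\emptyset$ exactly when $f$ agrees on its domain with a partial computable function, and such an $f$ is below every oracle.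
\item \emph{Join.} Let $f\oplus g$ send $2n$ to $f(n)$ for $n\in\operatorname{dom}f$ and $2n+1$ to $g(n)$ for $n\in\operatorname{dom}g$. It is above $f$ and $g$, and if $f\preceq k$ and $g\preceq k$, then $f\oplus g\preceq k$ by choosing the reduction according to the parity of the input. So $f\oplus g$ has degree $\mathbf f\vee\mathbf g$.
\end{itemize}

Meets exist because a partial function may be defined exactly where two computations agree.

\begin{proposition}\label{prop:meet}
Any two T1 degrees $\mathbf f,\mathbf g$ have a greatest lower bound.
\end{proposition}

\begin{proof}
Let $m(\langle d,e,n\rangle)=v$ if $\Phi_d^f(n)$ and $\Phi_e^g(n)$ are both legal with output $v$, and leave $m(\langle d,e,n\rangle)$ undefined if there is no such $v$. Simulating $\Phi_d^f(n)$ gives $m\preceq f$, and simulating $\Phi_e^g(n)$ gives $m\preceq g$. If $k\preceq f$ via $\Phi_d$ and $k\preceq g$ via $\Phi_e$, then $k(n)=m(\langle d,e,n\rangle)$ for all $n\in\operatorname{dom}k$, so $k\preceq m$.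
\end{proof}

Below we use only the defining property: $\mathbf f\wedge\mathbf g=\mathbf r$ if and only if $r\preceq f$, $r\preceq g$, and every common lower bound of $f$ and $g$ is below $r$.

\section{Answering one of two queries}\label{sec:simulation}

Suppose $m\preceq p$ via $\Phi$ and $m\preceq q$ via $\Psi$, and we want to compute $m(n)$ from a weaker oracle $r$. Running $\Phi$ alone fails at its first query, and so does running $\Psi$ alone. But we need only one of the two computations to finish, and once both are waiting we hold two numbers, an element $a$ of $\operatorname{dom}p$ and an element $b$ of $\operatorname{dom}q$. If each machine asks a single question, it is enough to find one of $p(a)$ and $q(b)$ from $a$, $b$ and $r$: the machine that receives its answer halts with output $m(n)$. The general case repeats this step.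

\begin{lemma}\label{lem:simulation}
Let $p,q,r$ be T1 oracles. Suppose there is an oracle machine $\Theta$ such that, for all $a\in\operatorname{dom}p$ and $b\in\operatorname{dom}q$, the computation $\Theta^r(\langle a,b\rangle)$ is legal and outputs $\langle 0,p(a)\rangle$ or $\langle 1,q(b)\rangle$. Then every $m$ with $m\preceq p$ and $m\preceq q$ satisfies $m\preceq r$.
\end{lemma}

\begin{proof}
Let $m\preceq p$ via $\Phi$ and $m\preceq q$ via $\Psi$. With oracle $r$ and input $n$, keep one simulated configuration of $\Phi$ and one of $\Psi$, both started on $n$, and repeat the following round.
\begin{enumerate}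
\item[(i)] Run $\Phi$ until it halts or has a pending query $a$. If it halts, output its output and stop.
\item[(ii)] Run $\Psi$ until it halts or has a pending query $b$. If it halts, output its output and stop.
\item[(iii)] Compute $\Theta^r(\langle a,b\rangle)=\langle\varepsilon,y\rangle$. Give $y$ as the answer to $\Phi$ if $\varepsilon=0$, and to $\Psi$ otherwise. The other query stays pending for the next round.
\end{enumerate}

Let $n\in\operatorname{dom}m$, so that $\Phi^p(n)$ and $\Psi^q(n)$ are legal with output $m(n)$. We show by induction that at the start of each round the two simulated configurations occur in the true computations $\Phi^p(n)$ and $\Psi^q(n)$. This holds for the initial configurations. If it holds at the start of a round, then steps (i) and (ii) follow the true computations; they terminate because those computations halt, and an output produced in them is $m(n)$. If step (iii) is reached, then $a\in\operatorname{dom}p$ and $b\in\operatorname{dom}q$ by legality. So $\Theta^r(\langle a,b\rangle)$ is legal and the answer it supplies is the true one, which completes the induction.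

Each completed round answers one further query of $\Phi^p(n)$ or of $\Psi^q(n)$, and these computations make finitely many queries. So some round stops in step (i) or (ii), with output $m(n)$. All queries to $r$ are made inside legal computations of $\Theta^r$. Hence $m\preceq r$.
\end{proof}

\section{Two nonzero degrees with meet zero}\label{sec:pair}

We want $f$ and $g$ outside $\mathbf 0$ that satisfy the hypothesis of Lemma~\ref{lem:simulation} with $r=\emptyset$: from any $a\in\operatorname{dom}f$ and $b\in\operatorname{dom}g$ one of $f(a)$, $g(b)$ is computable. Writing $f(a)$ into $a$ would put $f$ in $\mathbf 0$, as in the example of Section~\ref{sec:intro}. Writing $f(a)$ into $b$, or $g(b)$ into $a$, does no such harm. We therefore create the points of the two domains alternately, in the order $a_0,b_0,a_1,b_1,\dots$, and let each new point list all earlier points of the other oracle with their values. The value at a point is chosen only after the point itself is fixed, and so it is free to diagonalize against a partial computable function.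

\begin{proof}[Proof of Theorem~\ref{thm:pair}]
By recursion on $i$, define first $a_i$ and $f(a_i)$, then $b_i$ and $g(b_i)$:
\begin{align*}
a_i&=\bigl\langle 0,i,[(b_j,g(b_j))]_{j<i}\bigr\rangle, &
f(a_i)&=\begin{cases}1&\text{if $\varphi_i(a_i)$ halts with output $0$,}\\ 0&\text{otherwise,}\end{cases}\\
b_i&=\bigl\langle 1,i,[(a_j,f(a_j))]_{j\le i}\bigr\rangle, &
g(b_i)&=\begin{cases}1&\text{if $\varphi_i(b_i)$ halts with output $0$,}\\ 0&\text{otherwise.}\end{cases}
\end{align*}
The first coordinate only labels the oracle to which the point belongs. The second coordinate makes the $a_i$ pairwise distinct and the $b_i$ pairwise distinct, so $f$ and $g$ are well defined with domains $\{a_i:i\in\mathbb N\}$ and $\{b_i:i\in\mathbb N\}$. The first points are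
\begin{align*}
a_0&=\langle 0,0,[\,]\rangle, & b_0&=\langle 1,0,[(a_0,f(a_0))]\rangle,\\
a_1&=\langle 0,1,[(b_0,g(b_0))]\rangle, & b_1&=\langle 1,1,[(a_0,f(a_0)),(a_1,f(a_1))]\rangle.
\end{align*}

\emph{Neither oracle is in $\mathbf 0$.} If $\varphi_i(a_i)$ halts with output $0$, then $f(a_i)=1$; if it halts with any other output, then $f(a_i)=0$. In both cases the output differs from $f(a_i)$, so no $\varphi_i$ agrees with $f$ on $\operatorname{dom}f$. The point $b_i$ does the same for $g$.

\emph{The meet is $\mathbf 0$.} Let $\Theta$ be the machine that makes no query and acts as follows on $\langle a,b\rangle$: if $a$ lists $b$, output $\langle 1,y\rangle$ with $y$ the listed value; otherwise, if $b$ lists $a$, output $\langle 0,y\rangle$ with $y$ the listed value; otherwise loop. Let $a=a_i$ and $b=b_j$. If $j<i$, then $a_i$ lists $b_j$ with value $g(b_j)$, and the output is $\langle 1,g(b_j)\rangle$. If $j\ge i$, then $a_i$ does not list $b_j$, since $b_j$ differs from $b_0,\dots,b_{i-1}$, while $b_j$ lists $a_i$ with value $f(a_i)$; the output is $\langle 0,f(a_i)\rangle$. By Lemma~\ref{lem:simulation} with $r=\emptyset$, every common lower bound of $f$ and $g$ is in $\mathbf 0$.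
\end{proof}

\begin{example}\label{ex:run}
Suppose $\Phi^f(n)$ queries $a_2$, then $a_0$, and halts, while $\Psi^g(n)$ begins by querying $b_0$ and then $b_3$. In the first round of the simulation the pending pair is $(a_2,b_0)$; here $a_2$ lists $b_0$, so $\Psi$ advances and asks $b_3$. In the second round the pair is $(a_2,b_3)$; now $b_3$ lists $a_2$, so $\Phi$ advances and asks $a_0$. In the third round $b_3$ lists $a_0$, and $\Phi$ then halts with the output $m(n)$. The value $g(b_3)$ is never learned. The point $b_3$, which $\Psi$ could ask about only because it already possessed it, answered both queries of $\Phi$.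
\end{example}

\begin{remark}\label{rem:join}
The join of these two degrees is a Turing degree. Let $t(i)=\langle f(a_i),g(b_i)\rangle$. With oracle $f\oplus g$ one follows the recursion, computing $a_0$, querying $f(a_0)$, computing $b_0$, querying $g(b_0)$, and so on; all queries are legal, so $t\preceq f\oplus g$. Conversely $i$ can be read off $a_i$ and off $b_i$, so $f\oplus g\preceq t$. The oracle $f$ alone cannot follow the recursion: to pass from $a_i$ to $a_{i+1}$ it needs $g(b_i)$.
\end{remark}

\section{A copy of $\mathcal P(\mathbb N)$ above every degree}\label{sec:powerset}

Three things change in passing from Theorem~\ref{thm:pair} to Theorem~\ref{thm:powerset}. The two labels $0,1$ become infinitely many labels $k$, and since any two points may meet as a pending pair, every point now lists \emph{all} earlier points. The diagonalization is against machines with oracle $h$. Finally, when $S\cap T\neq\emptyset$ the two pending queries may be the same point; no list helps then, but that point lies in the domain of the oracle attached to $S\cap T$.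

\begin{proof}[Proof of Theorem~\ref{thm:powerset}]
Let $s\mapsto(k_s,i_s)$ be a computable bijection $\mathbb N\to\mathbb N^2$. By recursion on $s$ put
\[
c_s=\bigl\langle k_s,i_s,[(c_t,u(c_t))]_{t<s}\bigr\rangle,\qquad
u(c_s)=\begin{cases}1&\text{if $\Phi_{i_s}^h(c_s)$ is legal with output $0$,}\\ 0&\text{otherwise.}\end{cases}
\]
The $c_s$ are pairwise distinct because the pairs $(k_s,i_s)$ are. For $t<s$, the point $c_s$ lists $c_t$ with value $u(c_t)$, and $c_t$ does not list $c_s$. Let $f_S$ be the restriction of $u$ to $\{c_s:k_s\in S\}$, and let $h_S=h\oplus f_S$.

\emph{Item (1) and monotonicity.} Since $f_\emptyset$ is nowhere defined, $h_\emptyset$ is the map $2n\mapsto h(n)$, which is equivalent to $h$. If $S\subseteq T$, then $h_S$ is a restriction of $h_T$, so $h_S\preceq h_T$.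

\emph{If $S\neq\emptyset$, then $h_S\not\preceq h$.} Otherwise $f_S\preceq h_S\preceq h$, say $f_S\preceq h$ via $\Phi_i$. Take $k\in S$ and the $s$ with $(k_s,i_s)=(k,i)$. Then $c_s\in\operatorname{dom}f_S$, so $\Phi_i^h(c_s)$ is legal with output $u(c_s)$. By definition $u(c_s)=1$ if this output is $0$, and $u(c_s)=0$ if it is not, a contradiction in both cases.

\emph{Item (2).} By monotonicity $h_{S\cap T}$ is a common lower bound of $h_S$ and $h_T$. We apply Lemma~\ref{lem:simulation} with $p=h_S$, $q=h_T$ and $r=h_{S\cap T}$. Let $\Theta$ act as follows on $\langle a,b\rangle$, taking the first case that applies.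
\begin{enumerate}
\item[(a)] If $a$ is even, query $a$ and output $\langle 0,y\rangle$, where $y$ is the answer.
\item[(b)] If $b$ is even, query $b$ and output $\langle 1,y\rangle$.
\item[(c)] If $a=b$, query $a$ and output $\langle 0,y\rangle$.
\item[(d)] Write $a=2c+1$ and $b=2c'+1$. If $c'$ lists $c$ with value $y$, output $\langle 0,y\rangle$; otherwise, if $c$ lists $c'$ with value $y$, output $\langle 1,y\rangle$; otherwise loop.
\end{enumerate}
Let $a\in\operatorname{dom}h_S$ and $b\in\operatorname{dom}h_T$. The oracles $h_S$, $h_T$ and $h_{S\cap T}$ coincide on even numbers, so in cases (a) and (b) the query is legal and the answer is $h_S(a)$, respectively $h_T(b)$. In case (c), $a=b=2c_s+1$ with $k_s\in S$ and $k_s\in T$, so $a\in\operatorname{dom}h_{S\cap T}$ and the answer is $u(c_s)=h_S(a)$. In case (d), $c=c_s$ and $c'=c_t$ with $s\neq t$. If $s<t$, then $c'$ lists $c$ with value $u(c)=h_S(a)$. If $t<s$, then $c'$ does not list $c$, and $c$ lists $c'$ with value $u(c')=h_T(b)$. The lemma gives (2). The machine $\Theta$ never asks whether a label belongs to $S$ or $T$, which is why (2) holds for arbitrary sets.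

\emph{Item (3).} One direction is monotonicity. Suppose $h_S\preceq h_T$ and $k\in S\setminus T$. Then $h_{\{k\}}\preceq h_S\preceq h_T$, so $h_{\{k\}}$ is a common lower bound of $h_{\{k\}}$ and $h_T$. By (2) and (1), $h_{\{k\}}\preceq h_{\{k\}\cap T}=h_\emptyset\equiv h$, which was excluded above.

\emph{Item (4).} By monotonicity $h_{S\cup T}$ is above $h_S$ and $h_T$, hence above $h_S\oplus h_T$. For the converse, an input $2n\in\operatorname{dom}h_{S\cup T}$ is passed to $h_S$. For an input $2c+1$ with $c\in\operatorname{dom}f_{S\cup T}$, the difficulty is to query an oracle in whose domain it lies. Read the label $k$ off $c$ and decide whether $k\in S$. If so, pass $2c+1$ to $h_S$; if not, then $k\in T$, and we pass it to $h_T$. This is the only place where computability of the sets is used.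

\emph{The consequences.} By (3) the map $S\mapsto\mathbf h_S$ is injective, by (2) it preserves meets, and by (1) it sends $\emptyset$ to $\mathbf h$. The degrees $\mathbf h_{\{0\}}$ and $\mathbf h_{\{1\}}$ are strictly above $\mathbf h$ and have meet $\mathbf h$.

Finally let $h$ be computable. The set $W$ of all $c=\langle k,i,L\rangle$ such that $\Phi_i^h(c)$ halts with output $0$ is c.e., because the queries to $h$ can be answered by computing $h$. On $\operatorname{dom}u$ the function $u$ is the characteristic function of $W$, so $f_S\preceq u\preceq 0'$. Also $h\preceq 0'$, and therefore $h_S\preceq 0'$.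
\end{proof}

For computable $h$, the degrees $\mathbf h_{\{0\}}$ and $\mathbf h_{\{1\}}$ are nonzero, have meet $\mathbf 0$, and lie below the degree of $0'$.

\section{One total oracle}\label{sec:total}

We now ask what the equation $\mathbf f\wedge\mathbf g=\mathbf h$ forces. The argument will conclude ``this value is not $v$, so it is $1-v$'', and for that the oracles must have only two values.

\begin{lemma}\label{lem:binary}
Every T1 oracle $g$ is equivalent to a $\{0,1\}$-valued oracle $g'$, which is total if $g$ is.
\end{lemma}

\begin{proof}
Let $\operatorname{dom}g'=\{\langle b,x\rangle:b\in\operatorname{dom}g,\ x\in\mathbb N\}$, with $g'(\langle b,x\rangle)=1$ if $g(b)=x$ and $0$ otherwise. To compute $g'(\langle b,x\rangle)$ from $g$, query $b$. To compute $g(b)$ from $g'$, query $\langle b,0\rangle,\langle b,1\rangle,\dots$ until the answer is $1$; for $b\in\operatorname{dom}g$ all these queries are legal. If $g$ is total, then so is $g'$, as the pairing is onto.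
\end{proof}

Return to the two cheap lower bounds of Section~\ref{sec:intro}, one defined where $p(a)=q(b)$ and one where $p(a)=1-q(b)$. Suppose $h$ computes both. Given $(a,b)$, we do not know which of the two is defined there, so we run both reductions in parallel. One of them halts, but the first to halt may be the wrong one, with a meaningless output. Its output is still a true conditional statement. If the reduction for the first function outputs $0$, we learn ``if $p(a)=q(b)$, then both are $0$'', which rules out $(p(a),q(b))=(1,1)$; output $1$ rules out $(0,0)$. If the reduction for the second function outputs $0$, we learn ``if $p(a)\neq q(b)$, then $p(a)=0$'', which rules out $(1,0)$; output $1$ rules out $(0,1)$.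

\begin{lemma}\label{lem:excluded}
Let $p,q$ be $\{0,1\}$-valued T1 oracles and let $h$ be total. Suppose every common lower bound of $p$ and $q$ is below $h$. Then there is a procedure with oracle $h$ which, for all $a\in\operatorname{dom}p$ and $b\in\operatorname{dom}q$, halts on input $\langle a,b\rangle$ and outputs $u(a,b),v(a,b)\in\{0,1\}$ with
\[
(u(a,b),v(a,b))\neq(p(a),q(b)).
\]
\end{lemma}

\begin{proof}
Write $+_2$ for addition modulo $2$ on $\{0,1\}$. Let $m(\langle a,b,\varepsilon\rangle)=p(a)$ if $a\in\operatorname{dom}p$, $b\in\operatorname{dom}q$, $\varepsilon\in\{0,1\}$ and $p(a)=q(b)+_2\varepsilon$, and let $m$ be undefined elsewhere. Querying $a$ gives $m\preceq p$; querying $b$ and adding $\varepsilon$ gives $m\preceq q$. So $m\preceq h$ via some $\Psi$.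

On input $\langle a,b\rangle$, run $\Psi^h(\langle a,b,0\rangle)$ and $\Psi^h(\langle a,b,1\rangle)$ alternately, one step at a time, until one of them halts. Since $h$ is total, every query is answered, and neither run can block the other. Let $\varepsilon$ indicate the first run that halts and let $w$ be its output. Put $u=1$ if $w=0$ and $u=0$ otherwise, so that $u\in\{0,1\}$ and $u\neq w$, and put $v=u+_2\varepsilon$.

Let $a\in\operatorname{dom}p$ and $b\in\operatorname{dom}q$. The input $\langle a,b,p(a)+_2q(b)\rangle$ is in $\operatorname{dom}m$, so one of the two runs halts. Suppose $(p(a),q(b))=(u,v)$. Then $p(a)=u=v+_2\varepsilon=q(b)+_2\varepsilon$, so $\langle a,b,\varepsilon\rangle\in\operatorname{dom}m$ and $w=m(\langle a,b,\varepsilon\rangle)=p(a)=u$. This contradicts $u\neq w$.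
\end{proof}

An excluded pair says: $p(a)\neq u$ or $q(b)\neq v$. Fix $b$ and let $a$ vary. Either the guess $u(a,b)$ is wrong for every $a$, and then it determines $p$; or it is right for some $a$, and then whoever finds such an $a$ learns $q(b)$. A total oracle can search for $a$.

\begin{proof}[Proof of Theorem~\ref{thm:total}]
By Lemma~\ref{lem:binary} we may assume that $f$ and $g$ are $\{0,1\}$-valued, with $f$ still total. From $\mathbf f\wedge\mathbf g=\mathbf h$ we have $h\preceq f$, $h\preceq g$, and every common lower bound of $f$ and $g$ is below $h$. Let $u,v$ be given by Lemma~\ref{lem:excluded} for $p=f$ and $q=g$; they are defined at $(a,b)$ for all $a\in\mathbb N$ and $b\in\operatorname{dom}g$.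

\emph{Case 1: there is $b\in\operatorname{dom}g$ with $f(a)\neq u(a,b)$ for all $a\in\mathbb N$.} Then $f(a)=1-u(a,b)$ for all $a$. A machine with oracle $h$ and this $b$ built in computes $f$. So $f\preceq h$, and $\mathbf f=\mathbf h$.

\emph{Case 2: for every $b\in\operatorname{dom}g$ there is $a\in\mathbb N$ with $f(a)=u(a,b)$.} With oracle $f$ and input $b$, go through $a=0,1,2,\dots$, query $f(a)$, and compute $u(a,b)$ and $v(a,b)$, answering the queries to $h$ through the reduction $h\preceq f$. At the first $a$ with $f(a)=u(a,b)$, output $1-v(a,b)$. Let $b\in\operatorname{dom}g$. Each stage terminates, all queries are legal because $f$ is total, and the search succeeds by the case hypothesis. At the $a$ found, $(u(a,b),v(a,b))\neq(f(a),g(b))$ forces $g(b)\neq v(a,b)$, so the output is $g(b)$. Thus $g\preceq f$. Now $g$ is a common lower bound of $f$ and $g$, so $g\preceq h$, and $\mathbf g=\mathbf h$.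

For the last statement take $h$ to be the constant function $0$, which is total and lies in $\mathbf 0$.
\end{proof}

\begin{remark}[Totality of $h$]\label{rem:h}
This hypothesis is used only in Lemma~\ref{lem:excluded}: one of the two runs of $\Psi^h$ is on an input outside $\operatorname{dom}m$, and there $\Psi$ may query anything. It cannot be dropped. It is a standard fact that there are total $f,g$ with $f\not\preceq g$ and $g\not\preceq f$; for these, $\mathbf f\wedge\mathbf g$ is neither $\mathbf f$ nor $\mathbf g$. Read the other way, Theorem~\ref{thm:total} says that the T1 meet of two incomparable Turing degrees is not a Turing degree.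
\end{remark}

\begin{remark}[Totality of $f$]\label{rem:f}
This hypothesis is used only for the search in Case 2; for partial $f$, Case 1 with $a$ ranging over $\operatorname{dom}f$ still gives $f\preceq h$. The oracles of Section~\ref{sec:pair} show how the search fails. For the pair $(a_i,b_j)$ exclude $(1-f(a_i),0)$ if $i\le j$ and $(0,1-g(b_j))$ if $i>j$; both are read off the lists. The points $a_i$ with $f(a_i)=u(a_i,b_j)$ are those with $i>j$ and $f(a_i)=0$. They exist, because $\varphi_i$ is nowhere defined for infinitely many $i$. But each of them lists $g(b_j)$, so producing one is at least as hard as computing $g(b_j)$.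
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:nontotal}]
The hypotheses are symmetric, so we argue for $f$. Let $t\preceq f$ be total. Every common lower bound of $t$ and $g$ is a common lower bound of $f$ and $g$, so $\mathbf t\wedge\mathbf g=\mathbf 0$. Since $\mathbf g\neq\mathbf 0$, Theorem~\ref{thm:total} gives $\mathbf t=\mathbf 0$: the function $t$ agrees on $\mathbb N$ with a partial computable function, so it is computable. If $f$ were equivalent to a total function, that function would be computable and $\mathbf f$ would be $\mathbf 0$. Hence $\mathbf f$ is not a Turing degree.

Suppose $\operatorname{dom}f$ is c.e. It is nonempty because $f\notin\mathbf 0$, so it is the range of a computable function $\pi$. Then $f\circ\pi$ is total, and $f\circ\pi\preceq f$ by querying $\pi(j)$ on input $j$. Also $f\preceq f\circ\pi$: given $n\in\operatorname{dom}f$, search for $j$ with $\pi(j)=n$ and query $j$. So $f$ is equivalent to a total function, which has just been excluded.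
\end{proof}

\begin{thebibliography}{9}

\bibitem{ASM}
Jean Abou Samra and David Alexander Madore,
\emph{An order-reversing embedding of Turing degrees into Arthur-Nimue-Merlin degrees},
arXiv:2603.19946 (2026).

\end{thebibliography}
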